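\title{Involutions and the expected energy of random subsets of balls in groups}

\begin{abstract}
Let $G$ be an infinite group with a finite generating set $S$, and let $\mathsf A_k$ be a uniformly random $k$-element subset of the ball of radius $n$. The energy $E(\mathsf A_k,\mathsf A_k^{-1})$ is always at least $2k^2-k$. A conjecture of Barbieri, Lek\v{s}e and Zozaya asserts that, if $G$ is not virtually abelian, then (i) involutions have density zero in balls and (ii) the expected energy is asymptotic to $2k^2-k$ when $k$ is small compared with the fourth root of the size of the ball. We show that (ii) holds for $(G,S)$ if and only if two random points of the ball differ by an involution with probability tending to zero. We then disprove (ii): in the lamplighter group $(\mathbb Z/2)\wr\mathbb Z$ with generators $t,at$ this probability tends to $265/4374$, although involutions have density zero. Both (i) and (ii) are proved when the ratio of the sizes of consecutive balls tends to $1$.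
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Energy and its trivial part}
For finite subsets $A,B$ of a group $G$, the \emph{(multiplicative) energy} is
\[
E(A,B)=\#\{(a_1,a_2,b_1,b_2)\in A^2\times B^2:\ a_1b_1=a_2b_2\}.
\]
It measures how often products coincide. If $r(g)$ is the number of pairs $(a,b)\in A\times B$ with $ab=g$, then $E(A,B)=\sum_g r(g)^2$ and $\sum_g r(g)=|A||B|$, so the Cauchy--Schwarz inequality gives $|AB|\ge |A|^2|B|^2/E(A,B)$: small energy forces a large product set. We study the case $B=A^{-1}$. Writing $b_i=c_i^{-1}$, we have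
\begin{equation}\label{eq:energy}
E(A,A^{-1})=\#\{(a_1,a_2,c_1,c_2)\in A^4:\ a_1c_1^{-1}=a_2c_2^{-1}\}.
\end{equation}
Let $k=|A|$. Two families of solutions exist in every group: the $k^2$ quadruples with $a_1=a_2$, $c_1=c_2$, and the $k^2$ quadruples with $a_1=c_1$, $a_2=c_2$. The families share the $k$ constant quadruples, so there are $2k^2-k$ such \emph{trivial} solutions, and $E(A,A^{-1})\ge 2k^2-k$ for every $A$. One expects a sparse random set to have few other solutions. The smallest case shows what can go wrong. Let $I$ denote the set of involutions of $G$, that is, the elements of order exactly $2$.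

\begin{example}\label{ex:two}
Let $A=\{x,y\}$ with $x\ne y$. The four quotients are $1,\ 1,\ xy^{-1},\ yx^{-1}$. If $xy^{-1}\neq yx^{-1}$, the energy is $2^2+1+1=6$, the trivial value. If $xy^{-1}=yx^{-1}$, which means that $xy^{-1}\in I$, the energy is $2^2+2^2=8$.
\end{example}

So each pair of points that differ by an involution produces extra solutions. There are about $k^2$ pairs, so these solutions can compete with the trivial ones however sparse $A$ is.

\subsection*{Random subsets of balls}
Let $G$ be infinite and generated by a finite set $S$. The \emph{word length} $|g|$ is the least $m$ such that $g$ is a product of $m$ elements of $S\cup S^{-1}$; it satisfies $|g^{-1}|=|g|$ and $|gh|\le|g|+|h|$. Put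
\[
B(n)=\{g\in G:\ |g|\le n\},\qquad \beta_n=|B(n)|\qquad(n\ge1).
\]
Since $G$ is infinite, $\beta_n\ge 2$ and $\beta_n\to\infty$. The \emph{involution density} of $G$ with respect to $S$ is
\[
\iota_S(G)=\limsup_{n\to\infty}\frac{|I\cap B(n)|}{\beta_n}.
\]
For a function $k=k(n)$ with $1\le k(n)\le\beta_n$, let $\mathsf A_k$ be chosen uniformly at random among the $k$-element subsets of $B(n)$. We call $k$ \emph{admissible} if moreover $k(n)=o(\beta_n^{1/4})$. A group is \emph{virtually abelian} if it has an abelian subgroup of finite index.

\begin{example}\label{ex:dihedral}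
Let $G=\langle\sigma_0,\sigma_1\mid\sigma_0^2=\sigma_1^2=1\rangle$ be the infinite dihedral group and $S=\{\sigma_0,\sigma_1\}$. Its elements are the alternating words, two of each positive length, so $\beta_n=2n+1$. A word of odd length is a conjugate of its middle letter, hence an involution; a nonempty word of even length is a nontrivial power of $\sigma_0\sigma_1$ and has infinite order. Thus $\iota_S(G)=\frac12$. Moreover $xy^{-1}\in I$ exactly when $|x|$ and $|y|$ have opposite parity, which for two random points of $B(n)$ has probability tending to $\frac12$.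
\end{example}

This group has an infinite cyclic subgroup of index $2$. A group in which every element squares to $1$ is abelian, so it is natural to guess that many involutions always force a large abelian subgroup, and that otherwise random sets have essentially trivial energy. The following conjecture is posed in \cite{BLZ}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $G$ be an infinite group with a finite generating set $S$, and suppose that $G$ is not virtually abelian. Then}
\begin{itemize}
\item[(i)] $\iota_S(G)=0$\emph{;}
\item[(ii)] \emph{for every admissible $k$,}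
\[
\lim_{n\to\infty}\frac{\mathbb E[E(\mathsf A_k,\mathsf A_k^{-1})]}{2k^2-k}=1 .
\]
\end{itemize}

\subsection*{Results}
Example~\ref{ex:two} suggests the quantity
\[
p_n=\frac{\#\{(x,y)\in B(n)^2:\ xy^{-1}\in I\}}{\beta_n(\beta_n-1)},
\]
the probability that two distinct random points of $B(n)$ differ by an involution. For $k=2$ the expected energy is exactly $6+2p_n$. In general $p_n$ accounts for all the nontrivial energy to leading order.

\begin{proposition}\label{prop:energy}
Let $G$ be an infinite group with a finite generating set $S$, and let $1\le k(n)=o(\sqrt{\beta_n})$; in particular $k$ may be any admissible function. Then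
\[
\frac{\mathbb E[E(\mathsf A_k,\mathsf A_k^{-1})]}{2k^2-k}=1+\frac{k-1}{2k-1}\,p_n+o(1).
\]
Hence the conclusion of \textup{(ii)} holds for $(G,S)$ if and only if $p_n\to0$.
\end{proposition}

It is tempting to deduce $p_n\to 0$ from (i) by treating $xy^{-1}$ as a typical element of $B(2n)$. But $xy^{-1}\in I$ means $x\in Iy$, so
\begin{equation}\label{eq:translates}
p_n=\frac1{\beta_n(\beta_n-1)}\sum_{y\in B(n)}|Iy\cap B(n)| .
\end{equation}
The involution density sees only the term $y=1$, whereas $p_n$ is an average over all translates $Iy$ with $y\in B(n)$. When balls grow exponentially, a translate $Iy$ with $y$ far from $1$ can fill a fixed proportion of $B(n)$ while $I$ itself is exponentially rare. This happens in lamplighter groups. In the next statement $L\wr\mathbb Z$ is the restricted wreath product, $t$ generates the acting group $\mathbb Z$, and $L$ is identified with its copy at position $0$; the definitions are recalled in Section~\ref{sec:lamp}.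

\begin{theorem}\label{thm:lamp}
Let $d\ge1$, $L=(\mathbb Z/2)^d$, $M=2^d$, $\rho=1/M$, $G=L\wr\mathbb Z$ and $S=\{\ell t:\ \ell\in L\}$. Then $G$ is not virtually abelian, $\iota_S(G)=0$, and
\[
p_n\longrightarrow\kappa_M=\frac{(1+\rho^2)(1-\rho)(1+2\rho+4\rho^2+2\rho^3+\rho^4)}{2(1+\rho)^7}>0 .
\]
Here $\kappa_2=\frac{265}{4374}$, and $\kappa_M\to\frac12$ as $M\to\infty$. The ratio in \textup{(ii)} tends to $1+\kappa_M/3$ for $k\equiv2$ and to $1+\kappa_M/2$ for admissible $k\to\infty$, and it fails to tend to $1$ for every admissible $k$ with $k(n)\ge2$ for infinitely many $n$.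
\end{theorem}

Thus part (ii), and with it the conjecture, is false, already for the metabelian group $(\mathbb Z/2)\wr\mathbb Z$ with $S=\{t,at\}$, where $a$ generates $\mathbb Z/2$. The example does not contradict (i). When the balls grow slowly, all translates of $I$ can be controlled at once, and the conjecture holds. Recall that $G$ has \emph{subexponential growth} if $\log\beta_n=o(n)$, and that a set $T$ of positive integers has \emph{density $0$} if $|T\cap[1,N]|=o(N)$.

\begin{theorem}\label{thm:slow}
Let $G$ be an infinite group with a finite generating set $S$, and suppose that $G$ is not virtually abelian. Let $n_j\to\infty$ satisfy $\beta_{n_j+r}/\beta_{n_j}\to1$ for every fixed $r$. Then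
\[
\sup_{y\in G}\frac{|Iy\cap B(n_j)|}{\beta_{n_j}}\longrightarrow0 .
\]
In particular $|I\cap B(n_j)|/\beta_{n_j}\to0$ and $p_{n_j}\to0$. Consequently:
\begin{itemize}
\item[(a)] if $\beta_{n+1}/\beta_n\to1$, then \textup{(i)} and \textup{(ii)} hold for $(G,S)$, and the limit in \textup{(ii)} equals $1$ in the wider range $1\le k=o(\sqrt{\beta_n})$;
\item[(b)] if $G$ has subexponential growth, then for each $\delta>0$ the sets $\{n:\ |I\cap B(n)|\ge\delta\beta_n\}$ and $\{n:\ p_n\ge\delta\}$ have density $0$.
\end{itemize}
\end{theorem}

Part (i) is not settled here in general. We do not decide it for all groups of exponential growth, and (b) leaves a sparse set of radii uncontrolled, while $\iota_S(G)$ is an upper limit over all $n$.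

Sections~\ref{sec:energy}, \ref{sec:lamp} and~\ref{sec:slow} prove Proposition~\ref{prop:energy}, Theorem~\ref{thm:lamp} and Theorem~\ref{thm:slow}, in this order.

\section{The expected energy}\label{sec:energy}

The probability that a given quadruple lies in $\mathsf A_k^4$ depends only on the number of its distinct entries, and it drops by a factor of about $k/\beta_n$ with each new entry. So we sort the solutions of \eqref{eq:energy} by their pattern of coincidences.

\begin{proof}[Proof of Proposition~\ref{prop:energy}]
Fix $n$ with $N=\beta_n\ge4$ and write $B=B(n)$, $A=\mathsf A_k$. A given $j$-element subset of $B$ is contained in $A$ with probability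
\[
\pi_j=\binom{N-j}{k-j}\Big/\binom Nk=\frac{k(k-1)\cdots(k-j+1)}{N(N-1)\cdots(N-j+1)} .
\]
Let $(a_1,a_2,c_1,c_2)\in B^4$ satisfy $a_1c_1^{-1}=a_2c_2^{-1}$. Cancellation gives $a_1=a_2\iff c_1=c_2$, and $a_1=c_1\iff a_2=c_2$, because both sides of the second equivalence say that the common value is $1$. Hence a nontrivial solution has $a_1\ne a_2$, $c_1\ne c_2$, $a_1\ne c_1$ and $a_2\neq c_2$, and the only coincidences still possible are $a_1=c_2$ and $a_2=c_1$.

\emph{Both hold.} The equation reads $a_1a_2^{-1}=a_2a_1^{-1}$ with $a_1\ne a_2$, that is, $a_1a_2^{-1}\in I$. There are $N(N-1)p_n$ such quadruples in $B^4$, each with two distinct entries. The expected number in $A^4$ is $N(N-1)p_n\pi_2=k(k-1)p_n$.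

\emph{Exactly one holds.} If $a_1=c_2=x$, then $a_2=xc_1^{-1}x$ is determined by the distinct elements $x,c_1$. If $a_2=c_1=x$, then $a_1=xc_2^{-1}x$ is determined by the distinct elements $x,c_2$. So there are at most $2N(N-1)$ such quadruples, each with three distinct entries, and the expected number in $A^4$ is at most $2N(N-1)\pi_3\le 2k^3/(N-2)$.

\emph{Neither holds.} The four entries are distinct and $a_1,a_2,c_1$ determine $c_2$. There are at most $N(N-1)(N-2)$ such quadruples, and the expected number in $A^4$ is at most $N(N-1)(N-2)\pi_4\le k^4/(N-3)$.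

Adding the $2k^2-k$ trivial solutions, we obtain
\begin{equation}\label{eq:error}
0\le\mathbb E[E(A,A^{-1})]-(2k^2-k)-k(k-1)p_n\le\frac{2k^3}{N-2}+\frac{k^4}{N-3}.
\end{equation}
Divide by $2k^2-k=k(2k-1)\ge k^2$. The term $k(k-1)p_n$ becomes $\frac{k-1}{2k-1}p_n$, and the error is at most $\frac{2k}{N-2}+\frac{k^2}{N-3}$, which tends to $0$ when $k=o(\sqrt N)$.

If $p_n\to0$, the ratio tends to $1$ for every admissible $k$, since $0\le\frac{k-1}{2k-1}\le\frac12$. If $p_n\not\to0$, take $k\equiv2$, which is admissible because $\beta_n\ge2$ and $\beta_n\to\infty$; the ratio is $1+p_n/3+o(1)$ and does not tend to $1$.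
\end{proof}

The right side of \eqref{eq:error} explains the two thresholds. It is $o(k^2)$ when $k=o(\beta_n^{1/2})$, which is all that the ratio needs, and it is $o(1)$ when $k=o(\beta_n^{1/4})$: for admissible $k$, with probability tending to $1$ every nontrivial solution comes from a pair that differs by an involution.

\section{Lamplighter groups}\label{sec:lamp}

Throughout this section $d,L,M,\rho,G,S$ are as in Theorem~\ref{thm:lamp}, and $L$ is written additively.

\subsection*{The group and its involutions}
The elements of $G=L\wr\mathbb Z$ are the pairs $(f,q)$ with $q\in\mathbb Z$ and $f\colon\mathbb Z\to L$ finitely supported, and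
\[
(f,q)(g,p)=(f+\tau_qg,\ q+p),\qquad(\tau_qg)(x)=g(x-q).
\]
The \emph{height} $(f,q)\mapsto q$ is a homomorphism onto $\mathbb Z$. Its kernel $H=\{(f,0)\}$ is an infinite abelian group in which every element squares to $1$. We call the set of elements of height $q$ the \emph{fiber} at height $q$. Let $\ell\delta_x$ be the function with value $\ell$ at $x$ and $0$ elsewhere, put $t=(0,1)$, and identify $\ell\in L$ with $(\ell\delta_0,0)$, so that $\ell t=(\ell\delta_0,1)$. Since $-g=g$, we have $(g,p)^{-1}=(\tau_{-p}g,-p)$; in particular $(\ell t)^{-1}=(\ell\delta_{-1},-1)$. The set $S$ generates $G$: it contains $t$, hence gives $\ell=(\ell t)t^{-1}$, hence $t^x\ell t^{-x}=(\ell\delta_x,0)$ and all of $H$, and $(f,q)=(f,0)t^q$.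

\begin{lemma}\label{lem:fibers}
For $x,y\in G$, we have $xy^{-1}\in I$ if and only if $x\ne y$ and $x,y$ have the same height. In particular $I=H\setminus\{1\}$. The group $G$ is not virtually abelian.
\end{lemma}

\begin{proof}
For $x=(f,q)$ and $y=(g,p)$ we have $xy^{-1}=(f+\tau_{q-p}g,\ q-p)$. If $q\ne p$, this element has nonzero height and so has infinite order. If $q=p$, it is $(f+g,0)\in H$, which has order $2$ unless $f=g$.

Let $U$ be a subgroup of finite index. Two of the powers $t,t^2,\dots$ lie in the same coset of $U$, so $t^m\in U$ for some $m\ge1$. Also $U\cap H$ has finite index in the infinite group $H$, so it contains some $(f,0)$ with $f\ne0$. Now $t^m(f,0)t^{-m}=(\tau_mf,0)\ne(f,0)$, because a nonempty finite set of integers is not invariant under translation by $m$. So $U$ is not abelian.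
\end{proof}

This lemma is the only place where the exponent of $L$ matters. It turns both $\iota_S(G)$ and $p_n$ into questions about the distribution of heights in the ball. With
\[
N_n(q)=\#\{f:\ (f,q)\in B(n)\},
\]
we have
\begin{equation}\label{eq:pn-lamp}
|I\cap B(n)|=N_n(0)-1,\qquad p_n=\frac{\sum_qN_n(q)\bigl(N_n(q)-1\bigr)}{\beta_n(\beta_n-1)} .
\end{equation}
Inversion preserves word length and reverses height, so $N_n(-q)=N_n(q)$. Each generator changes the height by $\pm1$, so $N_n(q)=0$ for $|q|>n$. Right multiplication by a generator acts by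
\begin{equation}\label{eq:moves}
(f,q)\,\ell t=(f+\ell\delta_q,\ q+1),\qquad (f,q)\,(\ell t)^{-1}=(f+\ell\delta_{q-1},\ q-1).
\end{equation}

\begin{example}\label{ex:ball2}
Let $M=2$, $S=\{t,at\}$ and $n=2$. By \eqref{eq:moves}, two steps up give $(f,2)$ with $f$ arbitrary on $\{0,1\}$, so $N_2(2)=4$. The length of a word has the parity of its height, so height $1$ is reached only by one letter, and $N_2(1)=2$. A step up and a step down give $1$ or $(a\delta_0,0)$; a step down and a step up give $1$ or $(a\delta_{-1},0)$; so $N_2(0)=3$. The fibers at heights $-2,\dots,2$ meet $B(2)$ in $4,2,3,2,4$ points. Hence $\beta_2=15$, only two elements of $B(2)$ are involutions, and $p_2=(12+2+6+2+12)/210=17/105$.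
\end{example}

The two extreme heights carry the most points, and the reason persists for all $n$. A word that only climbs reaches a new position of $f$ with every letter and produces $M^n$ elements at height $n$. A word that returns to height $0$ must undo each step, so it reaches only about $n/2$ positions and produces only about $M^{n/2}$ elements, up to a factor linear in $n$. The ball is concentrated within bounded distance of the heights $\pm n$, so two random points have equal height with positive probability, while height $0$ is rare. To make this exact we need the word length.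

\subsection*{Word length}
Call $\{x,x+1\}$ the \emph{edge $x$} of $\mathbb Z$, and think of $f(x)$ as a lamp on that edge. By \eqref{eq:moves}, each letter moves the height across one edge, in either direction, and adds an arbitrary element of $L$ to the lamp on that edge. This is why $S$ is a convenient generating set: changing a lamp costs nothing beyond crossing its edge.

\begin{lemma}\label{lem:length}
Let $(f,q)\in G$ with $q\ge0$. Let $u\ge0$ be minimal with $\operatorname{supp}f\subseteq[-u,\infty)$, and let $v\ge0$ be minimal with $\operatorname{supp}f\subseteq(-\infty,q+v-1]$. Then $|(f,q)|=q+2u+2v$.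
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (-3.4,0)--(5.4,0);
\foreach \x in {-3,...,5} {\draw (\x,-0.08)--(\x,0.08); \node[below] at (\x,-0.1) {$\x$};}
\foreach \x in {-3,-1,0,2,4} {\draw[fill=white] (\x+0.5,0) circle (0.09);}
\foreach \x in {-2,1,3} {\fill (\x+0.5,0) circle (0.09);}
\draw[->,thick] (0,0.4)--(-2,0.4);
\draw[->,thick] (-2,0.7)--(4,0.7);
\draw[->,thick] (4,1.0)--(3,1.0);
\end{tikzpicture}
\caption{An element $(f,3)$ of $(\mathbb Z/2)\wr\mathbb Z$. The values of $f$ sit on the edges of $\mathbb Z$ and are nonzero (black) on the edges $\{-2,-1\}$, $\{1,2\}$, $\{3,4\}$. A shortest path from $0$ to $3$ that crosses these edges is $0\to-2\to4\to3$; its length $2+6+1=9$ is the word length with respect to $\{t,at\}$.}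
\label{fig:path}
\end{figure}

\begin{proof}
A word of length $m$ representing $(f,q)$ traces a nearest-neighbor path of length $m$ from $0$ to $q$ in $\mathbb Z$, and the path crosses every edge in $\operatorname{supp}f$, since the lamp on an edge that is never crossed stays $0$. Conversely, given such a path, add $f(x)$ at the first crossing of each edge $x$ and $0$ at later crossings; this is a word of length $m$ for $(f,q)$. So $|(f,q)|$ is the least length of a path from $0$ to $q$ that crosses all edges in $\operatorname{supp}f$.

The path $0\to-u\to q+v\to q$ (Figure~\ref{fig:path}) crosses all edges in $[-u,q+v-1]\supseteq\operatorname{supp}f$ and has length $u+(u+q+v)+v$.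

For the lower bound, take any such path. It crosses each of the $q$ edges in $[0,q-1]$, since these separate $0$ from $q$. If $u\ge1$, then $f(-u)\ne0$, so the path crosses the edge $-u$ and visits the point $-u$. Each edge in $[-u,-1]$ has the point $-u$ on its left and both endpoints $0,q$ of the path on its right, so it is crossed at least twice. If $v\ge1$, then $f(q+v-1)\ne0$, so the path visits $q+v$. Each edge in $[q,q+v-1]$ has $q+v$ on its right and $0,q$ on its left, so it too is crossed at least twice. The total is at least $q+2u+2v$.
\end{proof}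

\subsection*{The sizes of the fibers}
Since the mass sits near the heights $\pm n$, we index the fibers by the distance $i$ from the extreme height and normalize by $M^n$. The normalized sizes turn out not to depend on $n$.

\begin{lemma}\label{lem:count}
Let $\theta=1-\rho$ and define $w_{2j}=\rho^j(1+j\theta)$ and $w_{2j+1}=\rho\,w_{2j}$ for $j\ge0$. Then $N_n(\pm(n-i))=M^nw_i$ for $0\le i\le n$. Moreover
\[
W:=\sum_{i\ge0}w_i=\frac{(1+\rho)^2}{1-\rho},\qquad
\Sigma:=\sum_{i\ge0}w_i^2=(1+\rho^2)\,\frac{1+2\rho+4\rho^2+2\rho^3+\rho^4}{(1-\rho)(1+\rho)^3}.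
\]
\end{lemma}

\begin{proof}
Let $q\ge 0$. A function $f$ with parameters $u,v$ as in Lemma~\ref{lem:length} is arbitrary on $[0,q-1]$. On the negative integers it vanishes below $-u$, is nonzero at $-u$ if $u\ge1$, and is arbitrary on $[-u+1,-1]$; this leaves $\gamma_u$ choices, where $\gamma_0=1$ and $\gamma_j=(M-1)M^{j-1}$ for $j\ge1$. On $[q,\infty)$ it vanishes above $q+v-1$ and is nonzero at $q+v-1$ if $v\ge1$, which leaves $\gamma_v$ choices. So there are $M^q\gamma_u\gamma_v$ such functions. Since $\sum_{j\le J}\gamma_j=M^J$,
\[
\Gamma(J):=\sum_{u+v\le J}\gamma_u\gamma_v=\sum_{u=0}^J\gamma_uM^{J-u}=M^J+J(M-1)M^{J-1}=M^J(1+J\theta).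
\]
By Lemma~\ref{lem:length}, $(f,q)\in B(n)$ if and only if $u+v\le(n-q)/2$. For $q=n-i$ this gives $N_n(n-i)=M^{n}M^{-i}\,\Gamma(\lfloor i/2\rfloor)$, and $M^{-i}\Gamma(\lfloor i/2\rfloor)$ equals $\rho^{j}(1+j\theta)$ for $i=2j$ and $\rho^{j+1}(1+j\theta)$ for $i=2j+1$.

For $|x|<1$ we have $\sum_jx^j=\frac1{1-x}$, $\sum_jjx^j=\frac{x}{(1-x)^2}$ and $\sum_jj^2x^j=\frac{x(1+x)}{(1-x)^3}$. Pairing $w_{2j}$ with $w_{2j+1}$ and using $\theta=1-\rho$,
\[
W=(1+\rho)\Bigl(\frac1{1-\rho}+\frac{\theta\rho}{(1-\rho)^2}\Bigr)=(1+\rho)\,\frac{1+\rho}{1-\rho}.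
\]
With $s=\rho^2$, so that $1-s=\theta(1+\rho)$, the same pairing gives
\begin{align*}
\frac{\Sigma}{1+s}&=\sum_{j\ge0}s^j(1+2j\theta+j^2\theta^2)=\frac1{1-s}+\frac{2\theta s}{(1-s)^2}+\frac{\theta^2s(1+s)}{(1-s)^3}\\
&=\frac{(1+\rho)^2+2\rho^2(1+\rho)+\rho^2(1+\rho^2)}{\theta(1+\rho)^3},
\end{align*}
and the numerator expands to $1+2\rho+4\rho^2+2\rho^3+\rho^4$.
\end{proof}

For $M=2$ the weights begin with $w_0=1$, $w_1=\frac12$, $w_2=\frac34$, which for $n=2$ recovers the numbers $4,2,3$ of Example~\ref{ex:ball2}.

\begin{proof}[Proof of Theorem~\ref{thm:lamp}]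
By Lemma~\ref{lem:fibers}, $G$ is not virtually abelian. Each $i<n$ corresponds to the two heights $\pm(n-i)$, and $i=n$ to the height $0$. So Lemma~\ref{lem:count} gives
\begin{equation}\label{eq:limits}
\frac{\beta_n}{M^n}=w_n+2\sum_{i<n}w_i\longrightarrow2W,\qquad
\frac{\sum_qN_n(q)^2}{M^{2n}}=w_n^2+2\sum_{i<n}w_i^2\longrightarrow2\Sigma .
\end{equation}
By \eqref{eq:pn-lamp}, $|I\cap B(n)|<M^nw_n$, and $w_n\to0$ while $\beta_n/M^n\to2W>0$; hence $\iota_S(G)=0$. Again by \eqref{eq:pn-lamp}, and since $\sum_qN_n(q)=\beta_n=o(M^{2n})$,
\[
p_n=\frac{\sum_qN_n(q)^2-\beta_n}{\beta_n^2-\beta_n}\longrightarrow\frac{2\Sigma}{4W^2}=\frac{\Sigma}{2W^2}.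
\]
Inserting the values of $\Sigma$ and $W$, one factor $1-\rho$ survives in the numerator and the powers of $1+\rho$ in the denominator add up to $3+4=7$; so the limit is $\kappa_M$, and it is positive because $0<\rho<1$. For $M=2$ we have $W=\frac{9/4}{1/2}=\frac92$ and $\Sigma=\frac54\cdot\frac{53/16}{27/16}=\frac{265}{108}$, so $\kappa_2=\frac{265}{108}\cdot\frac2{81}=\frac{265}{4374}$. The formula for $\kappa_M$ is continuous at $\rho=0$ with value $\frac12$.

By Proposition~\ref{prop:energy}, the ratio in (ii) equals $1+\frac{k-1}{2k-1}\kappa_M+o(1)$ for admissible $k$. The factor $\frac{k-1}{2k-1}=\frac12-\frac1{2(2k-1)}$ increases with $k$, equals $\frac13$ at $k=2$ and tends to $\frac12$. This gives the two limits, and shows that the ratio is at least $1+\kappa_M/3-o(1)$ along the $n$ with $k(n)\ge2$.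
\end{proof}

The limit $\kappa_M\to\frac12$ has a simple meaning. Each extreme fiber carries asymptotically the proportion $w_0/(2W)=1/(2W)$ of the ball. This is $\frac19$ for $M=2$ and tends to $\frac12$ as $M\to\infty$: for large $M$ a random point has height close to a fair choice between $n$ and $-n$, and two such choices agree half of the time.

\section{Slowly growing balls}\label{sec:slow}

Let $G$ be an infinite group with a finite generating set $S$. Call a sequence $n_j\to\infty$ \emph{slow} if $\beta_{n_j+r}/\beta_{n_j}\to1$ for every fixed $r$. A subsequence of a slow sequence is slow. Along a slow sequence, right multiplication by a fixed element $x$ moves $B(n_j)$ into $B(n_j+|x|)$, which has almost the same size; so the proportion of a set in the ball behaves almost like a probability measure invariant under right translation.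

The model for Theorem~\ref{thm:slow} is the proof that a group in which all elements square to $1$ is abelian. If $g$ and $gz$ both square to $1$, then $gzg^{-1}=gzg=z^{-1}$. When this holds for all $g$ and $z$, and $z^{-1}=z$, everything commutes. When only a proportion $\delta$ of the elements are involutions, two difficulties arise. We must find $z$ for which $g$ and $gz$ are both involutions for many $g$, and we must pass from ``many $g$ conjugate $z$ to the same element'' to an algebraic statement about $z$. Lemmas~\ref{lem:overlap} and~\ref{lem:packing} do this. First we extend the identity to a translate $Iy$. Write $C_G(z)=\{h\in G:\ hz=zh\}$ for the centralizer of $z$.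

\begin{lemma}\label{lem:invert}
Let $y,z\in G$. If $g\in Iy$ and $gz\in Iy$, then $gzg^{-1}=yz^{-1}y^{-1}$. Hence $\{g\in G:\ g\in Iy,\ gz\in Iy\}$ is contained in one left coset of $C_G(z)$.
\end{lemma}

\begin{proof}
The elements $gy^{-1}$ and $gzy^{-1}$ equal their inverses: $yg^{-1}=gy^{-1}$ and $gzy^{-1}=yz^{-1}g^{-1}$. Therefore
\[
gzg^{-1}=(gzy^{-1})(yg^{-1})=(yz^{-1}g^{-1})(gy^{-1})=yz^{-1}y^{-1}.
\]
If $g$ and $g_0$ both lie in the set, then $gzg^{-1}=g_0zg_0^{-1}$, so $g_0^{-1}g\in C_G(z)$ and $g\in g_0C_G(z)$.
\end{proof}

The coset depends on $y$, but the subgroup $C_G(z)$ does not. This is what allows $y$ to vary with the radius and yields the supremum in Theorem~\ref{thm:slow}.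

To find $z$, we translate a set of proportion $\delta$ by more than $1/\delta$ fixed elements. The translates all lie in a ball of almost the same size, so two of them overlap substantially.

\begin{lemma}\label{lem:overlap}
Let $(n_j)$ be slow, $0<\delta\le1$, and $D_j\subseteq B(n_j)$ with $|D_j|\ge\delta\beta_{n_j}$ for all $j$. Let $K\ge2/\delta$ and $x_1,\dots,x_K\in G$. Then there are $i\ne i'$ such that $|D_jx_i\cap D_jx_{i'}|\ge\frac{\delta^2}3\beta_{n_j}$ for infinitely many $j$.
\end{lemma}

\begin{proof}
Put $\eta_j=|D_j|/\beta_{n_j}\ge\delta$ and $R=\max_i|x_i|$. The function $\varphi_j=\sum_{i}\mathbf 1_{D_jx_i}$ is supported in $B(n_j+R)$ and has sum $K\eta_j\beta_{n_j}$. For large $j$ we have $\beta_{n_j+R}\le\frac65\beta_{n_j}$, and the Cauchy--Schwarz inequality gives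
\[
\sum_{i,i'}|D_jx_i\cap D_jx_{i'}|=\sum_{g}\varphi_j(g)^2\ge\frac{(K\eta_j\beta_{n_j})^2}{\beta_{n_j+R}}\ge\frac56K^2\eta_j^2\beta_{n_j}.
\]
The terms with $i=i'$ contribute $K\eta_j\beta_{n_j}\le\frac12K^2\eta_j^2\beta_{n_j}$, because $K\eta_j\ge2$. So the fewer than $K^2$ terms with $i\ne i'$ sum to at least $\frac13K^2\eta_j^2\beta_{n_j}$, and one of them is at least $\frac{\delta^2}3\beta_{n_j}$. There are finitely many pairs $(i,i')$, so one pair works for infinitely many $j$.
\end{proof}

The second tool is the converse packing statement: disjoint translates of a set of proportion $\eta$ cannot number more than $1/\eta$.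

\begin{lemma}\label{lem:packing}
Let $(n_j)$ be slow, $C$ a subgroup of $G$, and $\eta>0$. Suppose that for infinitely many $j$ there is $g_j\in G$ with $|g_jC\cap B(n_j)|\ge\eta\beta_{n_j}$. Then $[G:C]\le1/\eta$.
\end{lemma}

\begin{proof}
Let $Ch_1,\dots,Ch_m$ be distinct right cosets and $R=\max_l|h_l|$. The sets $g_jCh_1,\dots,g_jCh_m$ are pairwise disjoint, so the sets $(g_jC\cap B(n_j))h_l$ are pairwise disjoint subsets of $B(n_j+R)$, each of size at least $\eta\beta_{n_j}$. Thus $m\eta\le\beta_{n_j+R}/\beta_{n_j}$ for infinitely many $j$, and the right side tends to $1$. So $m\le1/\eta$.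
\end{proof}

These lemmas will produce many elements whose centralizers have finite index. The \emph{FC-center} of $G$ is $F=\{z\in G:\ [G:C_G(z)]<\infty\}$. We use two textbook facts: an intersection of finitely many subgroups of finite index has finite index, and a subgroup of finite index in a finitely generated group is finitely generated. By the first, together with $C_G(z^{-1})=C_G(z)$ and $C_G(zz')\supseteq C_G(z)\cap C_G(z')$, the set $F$ is a subgroup.

\begin{lemma}\label{lem:fc}
If $G$ is finitely generated and $[G:F]<\infty$, then $G$ is virtually abelian.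
\end{lemma}

\begin{proof}
The subgroup $F$ is generated by finitely many elements $z_1,\dots,z_m$. Its center is $Z(F)=F\cap C_G(z_1)\cap\dots\cap C_G(z_m)$, an intersection of finitely many subgroups of finite index in $G$. So $Z(F)$ is an abelian subgroup of finite index.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:slow}]
Suppose that the supremum does not tend to $0$. For each $j$ it is attained, since $|Iy\cap B(n_j)|$ takes finitely many values. After passing to a subsequence there are $\delta\in(0,1]$ and $y_j\in G$ such that $D_j=Iy_j\cap B(n_j)$ satisfies $|D_j|\ge\delta\beta_{n_j}$ for all $j$. Let $K=\lceil2/\delta\rceil$. We show that $[G:F]<K$; then Lemma~\ref{lem:fc} contradicts the hypothesis that $G$ is not virtually abelian.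

Let $x_1,\dots,x_K\in G$, take $i\ne i'$ as in Lemma~\ref{lem:overlap}, and put $z=x_ix_{i'}^{-1}$. If $h\in D_jx_i\cap D_jx_{i'}$, then $g=hx_i^{-1}$ lies in $D_j$, and so does $gz=hx_{i'}^{-1}$. So for infinitely many $j$ at least $\frac{\delta^2}3\beta_{n_j}$ elements $g\in B(n_j)$ satisfy $g\in Iy_j$ and $gz\in Iy_j$. By Lemma~\ref{lem:invert}, for each such $j$ they lie in one coset $g_jC_G(z)$. By Lemma~\ref{lem:packing}, $[G:C_G(z)]\le3/\delta^2$, so $z\in F$ and $Fx_i=Fx_{i'}$. Thus no $K$ elements of $G$ lie in pairwise distinct right cosets of $F$, which means $[G:F]<K$. This proves the first assertion.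

Taking $y=1$ gives $|I\cap B(n_j)|/\beta_{n_j}\to0$. By \eqref{eq:translates}, $p_n\le\sup_y|Iy\cap B(n)|/(\beta_n-1)$, so $p_{n_j}\to0$.

(a) The quotient $\beta_{n+r}/\beta_n$ is a product of $r$ quotients of consecutive terms, so $n_j=j$ is slow. Hence $\iota_S(G)=0$ and $p_n\to0$, and Proposition~\ref{prop:energy} gives the limit $1$ for all $1\le k=o(\sqrt{\beta_n})$.

(b) Subexponential growth does not control each quotient $\beta_{n+r}/\beta_n$ directly, but it limits how often this quotient can be large. For $r\ge1$ let
\[
T_r=\{n\ge 1:\ \beta_{n+r}>(1+\tfrac1r)\beta_n\}.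
\]
Let $m=|T_r\cap[1,N]|\ge1$. Some residue class modulo $r$ contains elements $\nu_1<\dots<\nu_e$ of $T_r\cap[1,N]$ with $e\ge m/r$. Since $\nu_{i+1}\ge\nu_i+r$ and $\beta$ is nondecreasing, $\beta_{\nu_{i+1}}>(1+\frac1r)\beta_{\nu_i}$ for $i<e$, and $\beta_{N+r}\ge\beta_{\nu_e+r}>(1+\frac1r)\beta_{\nu_e}$. Hence $\beta_{N+r}\ge(1+\frac1r)^{m/r}$ and
\[
m\le\frac{r\log\beta_{N+r}}{\log(1+1/r)}=o(N).
\]
So each $T_r$ has density $0$. Let $X$ be one of the two sets in (b), and suppose that $X$ does not have density $0$. Then $X\setminus T_r$ is infinite for every $r$, since otherwise $X$ would be contained in the union of $T_r$ and a finite set. Choose $n_1<n_2<\cdots$ with $n_j\in X\setminus T_j$. For fixed $r$ and $j\ge r$,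
\[
1\le\frac{\beta_{n_j+r}}{\beta_{n_j}}\le\frac{\beta_{n_j+j}}{\beta_{n_j}}\le1+\frac1j ,
\]
so $(n_j)$ is slow. Then $|I\cap B(n_j)|/\beta_{n_j}\to0$ and $p_{n_j}\to0$, which contradicts $n_j\in X$ for all $j$.
\end{proof}

\begin{remark}
Neither hypothesis of Theorem~\ref{thm:slow} can be dropped. The assumption that $G$ is not virtually abelian enters only through Lemma~\ref{lem:fc}; in the infinite dihedral group of Example~\ref{ex:dihedral} we have $\beta_{n+1}/\beta_n\to1$ and $\iota_S(G)=\frac12$. Slowness enters in Lemmas~\ref{lem:overlap} and~\ref{lem:packing}, and both fail in the groups of Theorem~\ref{thm:lamp}, where $\beta_{n+1}/\beta_n\to M$ by \eqref{eq:limits}. The set $D_n=It^n\cap B(n)$ has $M^n-1$ elements, a proportion tending to $1/(2W)$, yet its translates $D_nt^i$ lie at different heights and are pairwise disjoint. The subgroup $H$ has infinite index, yet its coset $t^nH$ meets $B(n)$ in $M^n$ points.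
\end{remark}

\begin{thebibliography}{9}

\bibitem{BLZ}
Marco Barbieri, Marusa Lek\v{s}e, and Andoni Zozaya,
\emph{On the expected value of energy in groups},
arXiv:2603.01866 (2026).

\end{thebibliography}
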